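\title{Von Neumann's inequality on the ball fails for doubly contractive weighted shifts}

\begin{abstract}
A commuting tuple of Hilbert space operators is doubly contractive if it is both a row contraction and a spherical contraction. We show that for every $d\ge2$ there are doubly contractive $d$-variable weighted shifts that violate von Neumann's inequality on the unit ball of $\mathbb C^d$; the polynomial $z_1^7z_2+z_1z_2^7$ is a counterexample. We also show that a monomial satisfies the inequality for all such shifts exactly when it involves at most two variables, we compute the best constant for $z_1\cdots z_d$, which grows exponentially in $d$, and we show that for $d\ge3$ homogeneous polynomials first fail in degree three. The proofs turn the operator conditions into inequalities for a positive function on the lattice $\mathbb Z_+^d$.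
\end{abstract}

\section{Introduction}

Von Neumann's inequality says that $\|p(T)\|\le\sup_{|z|<1}|p(z)|$ for every contraction $T$ on a complex Hilbert space and every polynomial $p$ in one variable. We study an analogue in which the disk is replaced by a ball. Let $d\ge2$ be an integer, let
\[
\mathbb B_d=\{z\in\mathbb C^d:\ |z_1|^2+\cdots+|z_d|^2<1\},
\]
and for $p\in\mathbb C[z_1,\ldots,z_d]$ put $\|p\|_\infty=\sup_{z\in\mathbb B_d}|p(z)|$; by continuity this is the maximum of $|p|$ over the closed ball. For a commuting $d$-tuple $\boldsymbol T=(T_1,\ldots,T_d)$ of bounded operators on a complex Hilbert space $\mathcal H$, the inequality in question is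
\begin{equation}\label{eq:vN}
\|p(\boldsymbol T)\|\le\|p\|_\infty .
\end{equation}

One has to decide which tuples play the role of contractions. For a single operator, $\|T\|\le1$ can be written as $TT^*\le I$ or as $T^*T\le I$, and for tuples these two forms separate. The tuple $\boldsymbol T$ is a \emph{row contraction} if $\sum_jT_jT_j^*\le I$ and a \emph{spherical contraction} if $\sum_jT_j^*T_j\le I$. In terms of the row and column operators
\begin{equation}\label{eq:rowcol}
\mathcal R:\mathcal H^d\to\mathcal H,\quad \mathcal R(h_j)_j=\sum_jT_jh_j,\qquad\quad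
\mathcal C:\mathcal H\to\mathcal H^d,\quad \mathcal Ch=(T_jh)_j,
\end{equation}
the two conditions say that $\|\mathcal R\|\le1$ and $\|\mathcal C\|\le1$, because $\mathcal R\mathcal R^*=\sum_jT_jT_j^*$ and $\mathcal C^*\mathcal C=\sum_jT_j^*T_j$. For a tuple of scalars either condition says that the tuple is a point of the closed ball. A tuple that satisfies both is called \emph{doubly contractive}.

Let $\varepsilon_j$ be the $j$-th standard unit vector of $\mathbb Z_+^d$. A \emph{$d$-variable weighted shift} is a tuple $\boldsymbol T$ acting on a Hilbert space with orthonormal basis $\{e_\alpha\}_{\alpha\in\mathbb Z_+^d}$ by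
\[
T_je_\alpha=w_j(\alpha)\,e_{\alpha+\varepsilon_j},
\]
where the weights $w_j(\alpha)\in\mathbb C$ are non-zero, $\sup_\alpha|w_j(\alpha)|<\infty$ for each $j$, and
\begin{equation}\label{eq:commute}
w_j(\alpha)\,w_k(\alpha+\varepsilon_j)=w_k(\alpha)\,w_j(\alpha+\varepsilon_k)
\end{equation}
for all $\alpha,j,k$, so that the $T_j$ are bounded and commute. The following question is posed by Dey, Gupta and Kumar \cite{DGK}.

\begin{quote}
\emph{If $\boldsymbol T$ is a doubly contractive $d$-variable weighted shift, does \eqref{eq:vN} hold for all $p\in\mathbb C[z_1,\ldots,z_d]$?}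
\end{quote}

There are reasons to expect a positive answer. With only one of the two contractivity conditions, \eqref{eq:vN} fails already for $p=z_1z_2$ (Remark~\ref{rem:one}), and imposing both repairs every homogeneous polynomial of degree at most two (Theorem~\ref{thm:degrees}). The doubly contractive shifts that come first to mind, those built from measures on the sphere, satisfy \eqref{eq:vN} for all $p$ (Example~\ref{ex:measure}). For $d=2$ no monomial gives a counterexample (Theorem~\ref{thm:monomials}). Still, the answer is negative for every $d\ge2$.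

\begin{theorem}\label{thm:main}
Let $d\ge2$ and $p(z)=z_1^7z_2+z_1z_2^7$. Then $\|p\|_\infty=\frac29$, and for every $\rho\in(0,1)$ there is a doubly contractive $d$-variable weighted shift $\boldsymbol T$ with
\[
\|p(\boldsymbol T)\|^2\ \ge\ \rho^8\,\frac{49}{992}\ =\ \rho^8\,\frac{3969}{3968}\,\|p\|_\infty^2 .
\]
In particular $\|p(\boldsymbol T)\|>\|p\|_\infty$ when $\rho$ is close to $1$.
\end{theorem}

For $\gamma\in\mathbb Z_+^d$ we write $|\gamma|=\gamma_1+\cdots+\gamma_d$, $z^\gamma=z_1^{\gamma_1}\cdots z_d^{\gamma_d}$ and $\boldsymbol T^\gamma=T_1^{\gamma_1}\cdots T_d^{\gamma_d}$. Monomials can be treated completely.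

\begin{theorem}\label{thm:monomials}
Let $\gamma\in\mathbb Z_+^d$. Then $\|\boldsymbol T^\gamma\|\le\|z^\gamma\|_\infty$ for all doubly contractive $d$-variable weighted shifts $\boldsymbol T$ if and only if $\gamma$ has at most two non-zero entries.
\end{theorem}

The margin in Theorem~\ref{thm:main} is small, but in many variables the failure is large.

\begin{theorem}\label{thm:product}
With the supremum taken over all doubly contractive $d$-variable weighted shifts,
\[
\sup_{\boldsymbol T}\|T_1\cdots T_d\|^2=\prod_{i=1}^d\frac1{\max(i,\,d+1-i)},\qquad\text{while}\qquad\|z_1\cdots z_d\|_\infty^2=d^{-d}.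
\]
For $d=3$ these numbers are $\frac1{18}$ and $\frac1{27}$. The ratio $K_d$ of the first to the second satisfies $K_d^{1/d}\to e/2>1$ as $d\to\infty$. Hence there is no constant $C$, independent of $d$, with $\|p(\boldsymbol T)\|\le C\|p\|_\infty$ for all polynomials $p$ and all doubly contractive weighted shifts $\boldsymbol T$.
\end{theorem}

\begin{theorem}\label{thm:degrees}
For every doubly contractive tuple $\boldsymbol T$, weighted shift or not, \eqref{eq:vN} holds for all homogeneous polynomials of degree at most $2$. If $d\ge3$, then for every $n\ge3$ it fails for some homogeneous polynomial of degree $n$ and some doubly contractive weighted shift.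
\end{theorem}

We do not determine the least degree at which failure occurs for $d=2$; among homogeneous polynomials it lies between $3$ and $8$ by Theorems~\ref{thm:degrees} and~\ref{thm:main}. Nor do we determine, for fixed $d$, the best constant for general polynomials, or whether it is finite.

Section~\ref{sec:lattice} translates the problem to the lattice. We then go from the most visible failure to the least visible one: the product $z_1\cdots z_d$ in Section~\ref{sec:product}, general monomials in Section~\ref{sec:monomials}, and the two-variable counterexample in Section~\ref{sec:two}. Section~\ref{sec:degrees} proves Theorem~\ref{thm:degrees}.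

\section{Weighted shifts as positive functions on the lattice}\label{sec:lattice}

View $\mathbb Z_+^d$ as a directed graph with an \emph{edge} $\alpha\to\alpha+\varepsilon_j$ for each $\alpha$ and $j$. The points $\alpha+\varepsilon_j$ are the \emph{successors} of $\alpha$, the points $\beta-\varepsilon_j$ with $\beta_j\ge1$ are the \emph{predecessors} of $\beta$, and $|\alpha|$ is the \emph{level} of $\alpha$. The relations \eqref{eq:commute} allow us to replace the $d$ weight functions by a single function $m$ on the vertices, for which we consider the conditions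
\begin{align}
\sum_{j=1}^d\frac{m_{\alpha+\varepsilon_j}}{m_\alpha}&\le1\qquad(\alpha\in\mathbb Z_+^d),\tag{C}\label{eq:C}\\
\sum_{j:\,\beta_j\ge1}\frac{m_\beta}{m_{\beta-\varepsilon_j}}&\le1\qquad(\beta\in\mathbb Z_+^d).\tag{R}\label{eq:R}
\end{align}
Call $m_{\alpha+\varepsilon_j}/m_\alpha$ the \emph{ratio} of the edge $\alpha\to\alpha+\varepsilon_j$. The \emph{column} at $\alpha$ is the set of edges leaving $\alpha$, and the \emph{row} at $\beta$ is the set of edges entering $\beta$. Then \eqref{eq:C} and \eqref{eq:R} say that the ratios add up to at most $1$ in every column and in every row. The product of the ratios along any path from $\alpha$ to $\beta$ telescopes to $m_\beta/m_\alpha$.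

\begin{proposition}\label{prop:dict}
Let $\boldsymbol T$ be a $d$-variable weighted shift and $m_\alpha=\|\boldsymbol T^\alpha e_0\|^2$. Then $m_\alpha>0$, $m_0=1$, and:
\begin{enumerate}
\item[(i)] $\|\boldsymbol T^\gamma\|^2=\sup_\alpha m_{\alpha+\gamma}/m_\alpha$ for every $\gamma\in\mathbb Z_+^d$;
\item[(ii)] $\boldsymbol T$ is a spherical contraction if and only if \eqref{eq:C} holds, and a row contraction if and only if \eqref{eq:R} holds.
\end{enumerate}
Conversely, let $m:\mathbb Z_+^d\to(0,\infty)$ satisfy \eqref{eq:C} or \eqref{eq:R}. Then $w_j(\alpha)=\sqrt{m_{\alpha+\varepsilon_j}/m_\alpha}$ defines a weighted shift with $\boldsymbol T^\alpha e_0=\sqrt{m_\alpha/m_0}\,e_\alpha$, which is a spherical contraction if \eqref{eq:C} holds and a row contraction if \eqref{eq:R} holds.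
\end{proposition}

\begin{proof}
We have $\boldsymbol T^\alpha e_0=c_\alpha e_\alpha$, where $c_\alpha$ is a product of weights, so $c_\alpha\ne0$ and $m_\alpha=|c_\alpha|^2>0$. From $\boldsymbol T^\gamma\boldsymbol T^\alpha e_0=\boldsymbol T^{\alpha+\gamma}e_0$ we get $\boldsymbol T^\gamma e_\alpha=(c_{\alpha+\gamma}/c_\alpha)\,e_{\alpha+\gamma}$. The vectors $e_{\alpha+\gamma}$, $\alpha\in\mathbb Z_+^d$, are orthonormal, so $\|\boldsymbol T^\gamma\sum_\alpha h_\alpha e_\alpha\|^2=\sum_\alpha|h_\alpha|^2\,m_{\alpha+\gamma}/m_\alpha$, which gives (i). Taking $\gamma=\varepsilon_j$ gives $|w_j(\alpha)|^2=m_{\alpha+\varepsilon_j}/m_\alpha$. Now $T_j^*e_\beta=\overline{w_j(\beta-\varepsilon_j)}\,e_{\beta-\varepsilon_j}$ if $\beta_j\ge1$ and $T_j^*e_\beta=0$ otherwise. Hence $\sum_jT_j^*T_j$ and $\sum_jT_jT_j^*$ are diagonal in the basis $\{e_\alpha\}$, and their diagonal entries are the left sides of \eqref{eq:C} and \eqref{eq:R}. This proves (ii).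

For the converse, every edge lies in a column and in a row, so either condition gives $0<w_j(\alpha)\le1$. Both sides of \eqref{eq:commute} equal $\sqrt{m_{\alpha+\varepsilon_j+\varepsilon_k}/m_\alpha}$. The product of the weights along a path from $0$ to $\alpha$ is $\sqrt{m_\alpha/m_0}$, and (ii) applies to $m/m_0$, which has the same ratios as $m$.
\end{proof}

\begin{example}\label{ex:measure}
Let $\mu$ be a Borel probability measure on the unit sphere of $\mathbb C^d$ that is invariant under the rotations $z\mapsto(e^{i\theta_1}z_1,\ldots,e^{i\theta_d}z_d)$ and is not concentrated on $\{z_1\cdots z_d=0\}$. Put $m_\alpha=\int|z^\alpha|^2\,d\mu>0$. By invariance, distinct monomials are orthogonal in $L^2(\mu)$, so $e_\alpha=z^\alpha/\sqrt{m_\alpha}$ is an orthonormal basis of the closure $\mathcal H$ of the polynomials, and the multiplications $T_jh=z_jh$ form a weighted shift on $\mathcal H$. Since $\sum_j|z_j|^2=1$ on the sphere, $\sum_j\|T_jh\|^2=\|h\|^2$. Since $T_j^*h$ is the projection of $\overline{z_j}h$ onto $\mathcal H$, also $\sum_j\|T_j^*h\|^2\le\|h\|^2$. So $\boldsymbol T$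 is doubly contractive, and \eqref{eq:vN} holds because $p(\boldsymbol T)$ is multiplication by $p$. If $\mu$ lives on a single torus $\{|z_j|^2=s_j,\ 1\le j\le d\}$, then $m_\alpha=s^\alpha$ and every edge in direction $j$ has ratio $s_j$.
\end{example}

Our counterexamples are specified on a finite part $F$ of the lattice. One would like to give weight zero to the edges that leave $F$, but the definition of a weighted shift requires non-zero weights. The next lemma shows that this costs only a factor $\rho<1$ per level: shrinking the ratios inside $F$ leaves room in each column for small ratios on the outgoing edges. Write $\alpha\le\beta$ if $\alpha_j\le\beta_j$ for all $j$, and call $F\subset\mathbb Z_+^d$ a \emph{lower set} if $0\in F$ and $\alpha\le\beta\in F$ implies $\alpha\in F$.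

\begin{lemma}\label{lem:ext}
Let $F\subset\mathbb Z_+^d$ be a finite lower set and let $m:F\to(0,\infty)$ satisfy
\begin{align}
\sum_{j:\,\alpha+\varepsilon_j\in F}\frac{m_{\alpha+\varepsilon_j}}{m_\alpha}&\le1\qquad(\alpha\in F),\tag{C$_F$}\label{eq:CF}\\
\sum_{j:\,\beta_j\ge1}\frac{m_\beta}{m_{\beta-\varepsilon_j}}&\le1\qquad(\beta\in F).\tag{R$_F$}\label{eq:RF}
\end{align}
Then for every $\rho\in(0,1)$ there is a doubly contractive $d$-variable weighted shift with $\boldsymbol T^\alpha e_0=\sqrt{\rho^{|\alpha|}m_\alpha/m_0}\;e_\alpha$ for all $\alpha\in F$.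
\end{lemma}

\begin{proof}
Put $M_\alpha=\rho^{|\alpha|}m_\alpha$ for $\alpha\in F$, let $c=\frac{1-\rho}d\min_FM$, and put $M_\alpha=c\,d^{-|\alpha|}$ for $\alpha\notin F$. By Proposition~\ref{prop:dict} it suffices to verify \eqref{eq:C} and \eqref{eq:R} for $M$.

\emph{Column at $\alpha\in F$.} By \eqref{eq:CF}, the values of $M$ at the successors inside $F$ add up to at most $\rho M_\alpha$. The values at the successors outside $F$ add up to at most $d\cdot c\,d^{-|\alpha|-1}\le c\le(1-\rho)M_\alpha$.

\emph{Column at $\alpha\notin F$.} Since $F$ is a lower set, all successors lie outside $F$, and each of the $d$ ratios is $1/d$.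

\emph{Row at $\beta\in F$.} All predecessors lie in $F$, and by \eqref{eq:RF} the ratios add up to at most $\rho$.

\emph{Row at $\beta\notin F$.} There are at most $d$ edges. The ratio is $1/d$ if the predecessor is outside $F$, and it is at most $c/\min_FM\le1/d$ if the predecessor is in $F$.
\end{proof}

\begin{remark}\label{rem:one}
In this proof \eqref{eq:C} uses only \eqref{eq:CF} and \eqref{eq:R} uses only \eqref{eq:RF}, so either hypothesis alone yields a shift with the corresponding property. Let $F=\{0,\varepsilon_1,\varepsilon_2,\varepsilon_1+\varepsilon_2\}$. The values $1,1,1,\frac12$, in this order, satisfy \eqref{eq:RF}, and the values $1,\frac12,\frac12,\frac12$ satisfy \eqref{eq:CF}. In both cases $\|T_1T_2e_0\|^2=\rho^2/2$, whereas $\|z_1z_2\|_\infty^2=\max_{0\le t\le1}t(1-t)=\frac14$. So \eqref{eq:vN} fails for $z_1z_2$ among row contractions and among spherical contractions.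
\end{remark}

\section{The product of the coordinates}\label{sec:product}

The mechanism behind all our counterexamples can be seen on a cube.

\begin{example}\label{ex:cube}
Let $d\ge3$ and $p=z_1z_2z_3$. By the inequality of arithmetic and geometric means (AM--GM), $\|p\|_\infty^2=\frac1{27}$, attained when $|z_1|^2=|z_2|^2=|z_3|^2=\frac13$. Let $F$ be the cube $\{0,1\}^3\times\{0\}^{d-3}$. The function $3^{-|\alpha|}$ on $F$ gives every edge the ratio $\frac13$ and has the value $\frac1{27}$ at the top vertex, matching $\|p\|_\infty^2$. The edges of the cube form three layers. The three bottom edges make up the column at $0$ and the three top edges make up the row at the top vertex, so these two sums are already equal to $1$. The six middle edges are different. Only two edges of the cube leave $\varepsilon_1$, and only two enter $\varepsilon_1+\varepsilon_2$, so their ratios can be raised from $\frac13$ to $\frac12$. This gives $m=1,\frac13,\frac16,\frac1{18}$ on levels $0,1,2,3$. The column sums at levels $0,1,2$ are $1,1,\frac13$, and the row sums at levels $1,2,3$ are $\frac13,1,1$.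 Lemma~\ref{lem:ext} gives $\|T_1T_2T_3\|^2\ge\rho^3/18$, which exceeds $\frac1{27}$ when $\rho^3>\frac23$.
\end{example}

The gain comes from edges whose column and row both miss a direction. On the square $\{0,1\}^2$ there is no middle layer, and nothing is gained for $z_1z_2$. On $\{0,1\}^d$ the columns at level $i$ have $d-i$ edges and the rows at level $i+1$ have $i+1$ edges, and the larger of the two numbers limits the ratio in that layer.

\begin{proof}[Proof of Theorem~\ref{thm:product}]
By AM--GM, $\prod_j|z_j|^2\le(\frac1d\sum_j|z_j|^2)^d\le d^{-d}$ on the closed ball, with equality at $|z_j|^2=\frac1d$. Put $n_i=\max(d-i,\,i+1)$ for $0\le i<d$; shifting the index by one shows that $P=\prod_{i=0}^{d-1}n_i^{-1}$ is the product in the statement.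

\emph{Lower bound.} On $F=\{0,1\}^d$ let $m_\alpha=\prod_{i<|\alpha|}n_i^{-1}$, so that each edge from level $i$ to level $i+1$ has ratio $1/n_i$. The column sums at level $i$ are $(d-i)/n_i\le1$, and the row sums at level $i+1$ are $(i+1)/n_i\le1$. Lemma~\ref{lem:ext} gives shifts with $\|T_1\cdots T_d\|^2\ge\rho^dP$; let $\rho\to1$.

\emph{Upper bound.} Let $m$ come from a doubly contractive shift and fix $\omega\in\mathbb Z_+^d$. By Proposition~\ref{prop:dict}(i) we must show $m_{\omega+(1,\ldots,1)}/m_\omega\le P$. An arbitrary $m$ need not be constant on the levels of the cube based at $\omega$, so we replace it on each level by a mean; the geometric mean is the one compatible with ratios. For $S\subset\{1,\ldots,d\}$ put $\varepsilon_S=\sum_{j\in S}\varepsilon_j$, and let $G_i$ be the geometric mean of the numbers $m_{\omega+\varepsilon_S}$ with $|S|=i$. Consider the edges $\omega+\varepsilon_S\to\omega+\varepsilon_{S\cup\{k\}}$ with $|S|=i$ and $k\notin S$. Each $i$-element set is the tail of exactly $d-i$ of them and each $(i+1)$-element set is the head of exactly $i+1$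 of them. Hence the geometric mean of their ratios is $G_{i+1}/G_i$. Group these edges by their tail: by \eqref{eq:C} the $d-i$ ratios in a group have sum at most $1$, so by AM--GM their geometric mean is at most $\frac1{d-i}$. All groups have the same size, so $G_{i+1}/G_i\le\frac1{d-i}$. Group them instead by their head $\omega+\varepsilon_{S'}$: the $i+1$ edges in a group belong to the row at that point, so \eqref{eq:R} and AM--GM give $G_{i+1}/G_i\le\frac1{i+1}$. Thus $G_{i+1}/G_i\le1/n_i$, and $m_{\omega+(1,\ldots,1)}/m_\omega=G_d/G_0\le P$.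

\emph{Growth.} We have $K_d=d^dP$, so
\[
\frac1d\log K_d=-\frac1d\sum_{i=1}^d\log\max\Bigl(\frac id,\ 1-\frac{i-1}d\Bigr).
\]
The number $\max(\frac id,1-\frac{i-1}d)$ is the maximum of $\max(x,1-x)$ on $[\frac{i-1}d,\frac id]$, so the sum is a Riemann sum of a continuous function on $[0,1]$, and
\[
\frac1d\log K_d\to-\int_0^1\log\max(x,1-x)\,dx=-2\bigl[x\log x-x\bigr]_{1/2}^1=1-\log2 .
\]
Therefore $K_d^{1/d}\to e/2$ and $K_d\to\infty$. A constant $C$ as in the statement would satisfy $C^2\ge K_d$ for all $d$.
\end{proof}

\section{Monomials}\label{sec:monomials}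

Theorem~\ref{thm:monomials} is trivial for $\gamma=0$. Let $\gamma\ne0$; after relabeling the variables, $\gamma_1,\ldots,\gamma_r\ge1$ and $\gamma_j=0$ for $j>r$. Put $N=|\gamma|$ and $s_j=\gamma_j/N$ for $j\le r$, so that $\sum_{j\le r}s_j=1$, and write $s^\alpha=\prod_{j\le r}s_j^{\alpha_j}$ for $\alpha\le\gamma$. One inequality serves twice. If $y_1,\ldots,y_r>0$ and $\sum_jy_j\le1$, then concavity of the logarithm gives $\sum_js_j\log(y_j/s_j)\le\log\sum_jy_j\le0$, that is,
\begin{equation}\label{eq:jensen}
\sum_{j\le r}s_j\log y_j\ \le\ \sum_{j\le r}s_j\log s_j=\frac1N\log s^\gamma .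
\end{equation}
With $y_j=|z_j|^2$ this yields $|z^\gamma|^2\le s^\gamma$ on the closed ball, with equality at $|z_j|^2=s_j$ $(j\le r)$. Thus
\[
\|z^\gamma\|_\infty^2=s^\gamma .
\]
By Proposition~\ref{prop:dict}(i), the question is whether \eqref{eq:C} and \eqref{eq:R} force $m_{\omega+\gamma}/m_\omega\le s^\gamma$ for all $\omega$.

\subsection{Two variables: averaging over paths}

If $r=1$, then $\|T_1\|\le\|\mathcal C\|\le1$ gives $\|T_1^N\|\le1=s^\gamma$. Let $r=2$ and $\gamma=(a,b,0,\ldots,0)$ with $a,b\ge1$. Fix a doubly contractive shift with function $m$ and a base point $\omega$. Identify $\{\alpha\le\gamma\}$ with the rectangle $Q=\{0,\ldots,a\}\times\{0,\ldots,b\}$ and put $x_j(\alpha)=m_{\omega+\alpha+\varepsilon_j}/m_{\omega+\alpha}$ for $\alpha\in Q$ and $j=1,2$. Dropping the terms with $j\ge3$ from \eqref{eq:C} and \eqref{eq:R}, we get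
\begin{equation}\label{eq:pairs}
x_1(\alpha)+x_2(\alpha)\le1,\qquad x_1(\beta-\varepsilon_1)+x_2(\beta-\varepsilon_2)\le1\quad(\beta_1,\beta_2\ge1).
\end{equation}
A single ratio may be close to $1$, so one path from $0$ to $(a,b)$ gives no useful bound. What \eqref{eq:jensen} controls is the combination
\[
L^{\mathrm c}_\alpha=\sum_{j=1}^2s_j\log x_j(\alpha)\qquad\text{or}\qquad L^{\mathrm r}_\beta=\sum_{j=1}^2s_j\log x_j(\beta-\varepsilon_j)
\]
over a pair of edges in one column or one row: by \eqref{eq:pairs}, each is at most $\frac1N\log s^\gamma$. On the other hand, $\log(m_{\omega+\gamma}/m_\omega)$ is the sum of $\log x$ along any path, hence also the average of these sums over any family of paths. So we look for an average that splits into such pairs, and the uniform average over all $\binom Na$ paths does. Let $f_j(\alpha)$ be the proportion of paths from $0$ to $(a,b)$ that use the edge $\alpha\to\alpha+\varepsilon_j$. Every path has $N$ edges, so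
\begin{equation}\label{eq:average}
\log\frac{m_{\omega+\gamma}}{m_\omega}=\sum_{\text{edges in }Q}f_j(\alpha)\log x_j(\alpha),\qquad\sum_{\text{edges in }Q}f_j(\alpha)=N .
\end{equation}

For $(a,b)=(2,1)$ there are three paths and $(s_1,s_2)=(\frac23,\frac13)$. Comparing coefficients edge by edge in Figure~\ref{fig:flow} shows that the first sum in \eqref{eq:average} equals
\[
L^{\mathrm c}_{(0,0)}+\tfrac12L^{\mathrm c}_{(1,0)}+\tfrac12L^{\mathrm r}_{(1,1)}+L^{\mathrm r}_{(2,1)} .
\]
For instance, the edge $(1,0)\to(1,1)$ lies in the column at $(1,0)$ and in the row at $(1,1)$, and it receives $\frac13(\frac12+\frac12)=\frac13$. The four coefficients add up to $3$, so $m_{\omega+\gamma}/m_\omega\le s^\gamma=\frac4{27}$.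

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.3]
\fill (0,0) circle (0.03); \fill (1,0) circle (0.03); \fill (2,0) circle (0.03);
\fill (0,1) circle (0.03); \fill (1,1) circle (0.03); \fill (2,1) circle (0.03);
\draw[->,shorten >=4pt,shorten <=4pt] (0,0) -- node[above] {$\frac23$} (1,0);
\draw[->,shorten >=4pt,shorten <=4pt] (1,0) -- node[above] {$\frac13$} (2,0);
\draw[->,shorten >=4pt,shorten <=4pt] (0,1) -- node[below] {$\frac13$} (1,1);
\draw[->,shorten >=4pt,shorten <=4pt] (1,1) -- node[below] {$\frac23$} (2,1);
\draw[->,shorten >=4pt,shorten <=4pt] (0,0) -- node[left] {$\frac13$} (0,1);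
\draw[->,shorten >=4pt,shorten <=4pt] (1,0) -- node[left] {$\frac13$} (1,1);
\draw[->,shorten >=4pt,shorten <=4pt] (2,0) -- node[left] {$\frac13$} (2,1);
\node[below] at (0,0) {$\lambda=1$};
\node[below] at (1,0) {$\lambda=\frac12$};
\node[above] at (1,1) {$\kappa=\frac12$};
\node[above] at (2,1) {$\kappa=1$};
\end{tikzpicture}
\caption{The lattice paths from $(0,0)$ to $(2,1)$. Each edge is labeled by the proportion of the three paths that use it. This label equals $s\,(\lambda+\kappa)$, where $s=\frac23$ for horizontal and $s=\frac13$ for vertical edges, $\lambda$ is the number at the tail and $\kappa$ the number at the head; numbers not shown are zero.}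
\label{fig:flow}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:monomials} for $r=2$]
Let $\alpha\to\alpha+\varepsilon_1$ be an edge in $Q$ and $i=|\alpha|$. A path through it consists of a path from $0$ to $\alpha$, the edge, and a path of $N-1-i$ steps of which $a-1-\alpha_1$ are horizontal. Hence
\[
f_1(\alpha)=\frac{\binom i{\alpha_1}\binom{N-1-i}{a-1-\alpha_1}}{\binom Na}
=\frac{a!\,b!\,i!\,(N-1-i)!}{N!\,\alpha_1!\,\alpha_2!\,(a-1-\alpha_1)!\,(b-\alpha_2)!}
=s_1\,\frac{\binom{a-1}{\alpha_1}\binom b{\alpha_2}}{\binom{N-1}i},
\]
and exchanging the coordinates gives $f_2(\alpha)=s_2\binom a{\alpha_1}\binom{b-1}{\alpha_2}/\binom{N-1}i$. We want to write the cofactor of $s_j$ as a number attached to the tail plus a number attached to the head, both independent of $j$. Pascal's rule $\binom b{\alpha_2}=\binom{b-1}{\alpha_2}+\binom{b-1}{\alpha_2-1}$, and the same rule for $\binom a{\alpha_1}$, suggest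
\[
\lambda_\alpha=\frac{\binom{a-1}{\alpha_1}\binom{b-1}{\alpha_2}}{\binom{N-1}{|\alpha|}}\quad(\alpha\in Q,\ |\alpha|<N),\qquad
\kappa_\beta=\frac{\binom{a-1}{\beta_1-1}\binom{b-1}{\beta_2-1}}{\binom{N-1}{|\beta|-1}}\quad(\beta\in Q,\ \beta\ne0),
\]
where $\binom uv=0$ unless $0\le v\le u$. Indeed $\kappa_{\alpha+\varepsilon_1}=\binom{a-1}{\alpha_1}\binom{b-1}{\alpha_2-1}/\binom{N-1}i$ and $\kappa_{\alpha+\varepsilon_2}=\binom{a-1}{\alpha_1-1}\binom{b-1}{\alpha_2}/\binom{N-1}i$, so for every edge in $Q$
\begin{equation}\label{eq:split}
f_j(\alpha)=s_j\,(\lambda_\alpha+\kappa_{\alpha+\varepsilon_j}).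
\end{equation}
Let $A=\{0,\ldots,a-1\}\times\{0,\ldots,b-1\}$. Then $\lambda_\alpha=0$ unless $\alpha\in A$, and for $\alpha\in A$ both edges leaving $\alpha$ lie in $Q$. Likewise $\kappa_\beta=0$ unless $\beta\in A+(1,1)$, and for such $\beta$ both edges entering $\beta$ lie in $Q$. Substituting \eqref{eq:split} into the two identities \eqref{eq:average} and using $s_1+s_2=1$, we obtain
\[
\log\frac{m_{\omega+\gamma}}{m_\omega}=\sum_{\alpha\in A}\lambda_\alpha L^{\mathrm c}_\alpha+\sum_{\beta\in A+(1,1)}\kappa_\beta L^{\mathrm r}_\beta,\qquad\sum_{\alpha\in A}\lambda_\alpha+\sum_{\beta\in A+(1,1)}\kappa_\beta=N .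
\]
The coefficients are non-negative and each $L$ is at most $\frac1N\log s^\gamma$, so $m_{\omega+\gamma}/m_\omega\le s^\gamma$.
\end{proof}

\subsection{Three or more variables: a perturbation along an axis}

Let $r\ge3$ and $F=\{\alpha\in\mathbb Z_+^d:\alpha\le\gamma\}$. The function $\alpha\mapsto s^\alpha$ on $F$ gives ratio $s_j$ to the edges in direction $j$ and attains the value $s^\gamma=\|z^\gamma\|_\infty^2$ at $\gamma$. For this function the column sum in \eqref{eq:CF} equals $1$ if $\alpha_j<\gamma_j$ for all $j\le r$, and the row sum in \eqref{eq:RF} equals $1$ if $\beta_j\ge1$ for all $j\le r$. We call these columns and rows \emph{tight}; all other sums are less than $1$, because a positive term $s_j$ is missing. We perturb to $m_\alpha=s^\alpha e^{\tau\eta_\alpha}$ with small $\tau>0$. Constraints that are not tight survive any small perturbation, so we need a function $\eta$ with $\eta_\gamma>\eta_0$ whose $s$-weighted mean increment is negative on every tight column and every tight row.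

The function $N+1-|\alpha|$ has increment $-1$ on every edge, but it is larger at $0$ than at $\gamma$. Lower its value at $0$ to $0$. This spoils the column at $0$, which we repair by lowering $\eta$ at $\varepsilon_1$; that spoils the column at $\varepsilon_1$, which we repair at $2\varepsilon_1$; and so on, until we reach $\gamma_1\varepsilon_1$, where the column is not tight and needs no repair. Lowering $\eta$ at $i\varepsilon_1$ also raises the row sums at the successors of $i\varepsilon_1$. These points have at most two non-zero entries, so for $r\ge3$ their rows are not tight. For $r=2$ the row at $i\varepsilon_1+\varepsilon_2$, $i\ge1$, is tight, and the construction breaks down, as it must.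

\begin{proof}[Proof of Theorem~\ref{thm:monomials} for $r\ge3$]
Call $\alpha\in F$ \emph{axial} if $\alpha=i\varepsilon_1$ with $0\le i\le\gamma_1$. Define $\eta_\alpha=N+1-|\alpha|$ if $\alpha$ is not axial, and $\eta_{i\varepsilon_1}=a_i$, where $a_0=0$ and
\[
a_{i+1}=a_i-1-\frac{1-s_1}{s_1}\,(N-i-a_i)\qquad(0\le i<\gamma_1).
\]
Put $m_\alpha=s^\alpha e^{\tau\eta_\alpha}$. We show that each inequality in \eqref{eq:CF} and \eqref{eq:RF} holds for all sufficiently small $\tau>0$. For columns and rows that are not tight this follows from continuity in $\tau$.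

\emph{Tight columns.} The sum is $\sum_{j\le r}s_je^{\tau(\eta_{\alpha+\varepsilon_j}-\eta_\alpha)}$. It equals $1$ at $\tau=0$, with derivative $D=\sum_{j\le r}s_j(\eta_{\alpha+\varepsilon_j}-\eta_\alpha)$, so it suffices to show $D<0$. If $\alpha$ is not axial, then $\alpha_k\ge1$ for some $k\ge2$, the same holds for its successors, and $D=-1$. If $\alpha=i\varepsilon_1$, then $i<\gamma_1$ by tightness. The successors $\alpha+\varepsilon_k$ with $2\le k\le r$ are not axial and lie on level $i+1$, where $\eta=N-i$. Hence
\[
D=s_1(a_{i+1}-a_i)+(1-s_1)(N-i-a_i)=-s_1<0 .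
\]

\emph{Tight rows.} The sum is $\sum_{j\le r}s_je^{\tau(\eta_\beta-\eta_{\beta-\varepsilon_j})}$. The point $\beta$ has $r$ non-zero entries, and each $\beta-\varepsilon_j$ has at least $r-1\ge2$. So none of these points is axial, every increment is $-1$, and the sum is $e^{-\tau}<1$.

Since $F$ is finite, one $\tau>0$ works for all the inequalities. The point $\gamma$ is not axial, so $\eta_\gamma=1$ and $m_\gamma/m_0=e^\tau s^\gamma$. Lemma~\ref{lem:ext} gives a doubly contractive shift with $\|\boldsymbol T^\gamma\|^2\ge\rho^Ne^\tau s^\gamma$, which exceeds $s^\gamma=\|z^\gamma\|_\infty^2$ for $\rho$ close to $1$.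
\end{proof}

\section{Two variables: log-convex sequences}\label{sec:two}

For $d=2$ a counterexample cannot be a monomial. Take a homogeneous polynomial $p=\sum_{k=0}^np_kz_1^kz_2^{n-k}$ and test it on $e_0$. For a shift given by a function $m$, the vectors $T_1^kT_2^{n-k}e_0$ are orthogonal, so $\|p(\boldsymbol T)e_0\|^2=\sum_k|p_k|^2m_{(k,n-k)}/m_0$. Given the values $y_k=m_{(k,n-k)}$ on level $n$, we want $m_0$ as small as possible. The column condition bounds $m_\alpha$ from below by the sum over the successors, so the best choice is equality on all lower levels. The row condition then takes a simple form. A positive sequence $y_0,\ldots,y_n$ is \emph{log-convex} if $y_k^2\le y_{k-1}y_{k+1}$ for $1\le k\le n-1$, that is, if $k\mapsto\log y_k$ is convex.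

\begin{lemma}\label{lem:logconvex}
Let $d\ge2$, let $y_0,\ldots,y_n$ be a positive log-convex sequence, and let $\rho\in(0,1)$. There is a doubly contractive $d$-variable weighted shift $\boldsymbol T$ such that for every $p=\sum_{k=0}^np_kz_1^kz_2^{n-k}$
\begin{equation}\label{eq:quotient}
\|p(\boldsymbol T)e_0\|^2=\rho^n\,\frac{\sum_k|p_k|^2\,y_k}{\sum_k\binom nk\,y_k}.
\end{equation}
\end{lemma}

\begin{proof}
Let $F$ be the set of $\alpha\in\mathbb Z_+^d$ with $\alpha_j=0$ for $j\ge3$ and $|\alpha|\le n$. This is a finite lower set; write its elements as pairs. Define $m_{(k,n-k)}=y_k$ and, going down level by level, $m_\alpha=m_{\alpha+\varepsilon_1}+m_{\alpha+\varepsilon_2}$ for $|\alpha|<n$. Then \eqref{eq:CF} holds, with equality below level $n$ and with an empty sum on level $n$. In terms of the level sequences $y^{(\ell)}_k=m_{(k,\ell-k)}$, $0\le k\le\ell$, the recursion reads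
\begin{equation}\label{eq:pascal}
y^{(\ell-1)}_k=y^{(\ell)}_k+y^{(\ell)}_{k+1}\qquad(0\le k\le\ell-1,\ \ 1\le\ell\le n).
\end{equation}

\emph{Every level is log-convex.} This holds for $\ell=n$ by hypothesis. By \eqref{eq:pascal}, level $\ell-1$ is the sum of the sequences $u_k=y^{(\ell)}_k$ and $v_k=y^{(\ell)}_{k+1}$, both log-convex if level $\ell$ is. By the Cauchy--Schwarz inequality in $\mathbb R^2$,
\[
(u_k+v_k)^2\le\bigl(\sqrt{u_{k-1}u_{k+1}}+\sqrt{v_{k-1}v_{k+1}}\bigr)^2\le(u_{k-1}+v_{k-1})(u_{k+1}+v_{k+1}).
\]

\emph{Rows.} Let $\beta=(k,\ell-k)$, and write $q_i=y^{(\ell)}_i$. If $\ell=0$ the row is empty. If $\ell\ge1$ and $k\in\{0,\ell\}$, there is one predecessor, and its value is at least $m_\beta$ by \eqref{eq:pascal}. If $1\le k\le\ell-1$, then $m_{\beta-\varepsilon_1}=q_{k-1}+q_k$ and $m_{\beta-\varepsilon_2}=q_k+q_{k+1}$, and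
\[
1-\frac{q_k}{q_{k-1}+q_k}-\frac{q_k}{q_k+q_{k+1}}=\frac{q_{k-1}q_{k+1}-q_k^2}{(q_{k-1}+q_k)(q_k+q_{k+1})}\ge0 .
\]
So \eqref{eq:RF} holds.

Induction on $n-\ell$ with \eqref{eq:pascal} and Pascal's rule gives $y^{(\ell)}_k=\sum_j\binom{n-\ell}jy_{k+j}$, and in particular $m_0=\sum_j\binom njy_j$. The shift from Lemma~\ref{lem:ext} satisfies \eqref{eq:quotient}.
\end{proof}

Which sequences can beat $\|p\|_\infty^2$? Let $\nu$ be a probability measure on $(0,1)$ and $y_k=\int t^k(1-t)^{n-k}\,d\nu(t)$, as for the shifts of Example~\ref{ex:measure}. Such a sequence is log-convex by the Cauchy--Schwarz inequality, and $\sum_k\binom nky_k=1$. The quotient in \eqref{eq:quotient} is then the $\nu$-average of $\sum_k|p_k|^2t^k(1-t)^{n-k}$, which is the mean of $|p|^2$ over the torus $|z_1|^2=t$, $|z_2|^2=1-t$. It is therefore at most $\|p\|_\infty^2$. A counterexample must use the gap between these moment sequences and log-convex sequences. One way to use it is this: a measure $\nu$ with two atoms gives a sum of two geometric sequences, and their \emph{maximum} is still log-convex, since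 a maximum of two affine functions is convex.

For $p=z_1^7z_2+z_1z_2^7$ the proof below shows that $|p|$ is largest when $t(1-t)=\frac19$. Then the quotient $\xi=t/(1-t)$ satisfies $\xi+\xi^{-1}=\frac{1-2/9}{1/9}=7$, so the two extremal tori have $\xi$ near $7$ and near $\frac17$. Put equal atoms at $t=\frac78$ and $t=\frac18$. Then $y_k$ is proportional to $7^{k-4}+7^{4-k}$, and the quotient in \eqref{eq:quotient} is $(7^7+7)/8^8$, which falls short of $\|p\|_\infty^2=\frac4{81}$ by slightly less than $0.6\%$. The loss is small because on each of the two tori one monomial of $p$ dominates the other. Passing to the maximum $7^{|k-4|}$ removes $7^{-|k-4|}$ from each term. The numerator $y_1+y_7$ is divided by only $1+7^{-6}$. The denominator $2\cdot8^8/7^4<13976$ drops by more than $70+2\cdot56/7=86$, that is, by more than $0.61\%$, because the binomial coefficients are largest in the middle, where sum and maximum differ most. The gain narrowly exceeds the loss.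

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We have $|p(z)|\le|z_1||z_2|(|z_1|^6+|z_2|^6)$, with equality when $z_1,z_2\ge0$. By homogeneity the maximum over the closed ball is attained with $|z_1|^2=t$ and $|z_2|^2=1-t$ for some $t\in[0,1]$. Put $x=t(1-t)$, which ranges over $[0,\frac14]$. Since $t^3+(1-t)^3=1-3t(1-t)$,
\[
\|p\|_\infty^2=\max_{0\le x\le1/4}x(1-3x)^2 .
\]
The three non-negative numbers $6x$, $1-3x$, $1-3x$ have sum $2$, so AM--GM gives $6x(1-3x)^2\le(\frac23)^3$, that is, $x(1-3x)^2\le\frac4{81}$. Equality holds at $x=\frac19\in[0,\frac14]$. Thus $\|p\|_\infty=\frac29$.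

Apply Lemma~\ref{lem:logconvex} with $n=8$ and $y_k=7^{|k-4|}$, which is log-convex because $k\mapsto|k-4|$ is convex. Here $y_1=y_7=343$ and
\[
\sum_{k=0}^8\binom8k7^{|k-4|}=70+2\,(56\cdot7+28\cdot49+8\cdot343+2401)=70+2\cdot6909=13888 .
\]
Therefore
\[
\|p(\boldsymbol T)\|^2\ge\|p(\boldsymbol T)e_0\|^2=\rho^8\,\frac{343+343}{13888}=\rho^8\,\frac{49}{992},\qquad\frac{49/992}{4/81}=\frac{3969}{3968}. \qedhere
\]
\end{proof}

\section{Homogeneous polynomials of low degree}\label{sec:degrees}

A quadratic form in $\boldsymbol T$ factors as a row times a scalar matrix times a column, so each of the two hypotheses is used exactly once. This bounds $\|p(\boldsymbol T)\|$ by the operator norm of the matrix, and one must still compare that norm with $\|p\|_\infty$. For this we use the Autonne--Takagi factorization: every complex symmetric matrix $A=A^{\mathsf T}$ can be written as $A=U\Sigma U^{\mathsf T}$ with $U$ unitary and $\Sigma$ diagonal with entries $\sigma_1\ge\cdots\ge\sigma_d\ge0$.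

\begin{proof}[Proof of Theorem~\ref{thm:degrees}]
Let $\boldsymbol T$ be doubly contractive, with $\mathcal R$ and $\mathcal C$ as in \eqref{eq:rowcol}, so that $\|\mathcal R\|\le1$ and $\|\mathcal C\|\le1$. For constant $p$ both sides of \eqref{eq:vN} are at once comparable, since $p(\boldsymbol T)$ is a scalar multiple of $I$.

\emph{Degree one.} Let $p=\sum_ja_jz_j$ and $|a|=(\sum_j|a_j|^2)^{1/2}$. Then $p(\boldsymbol T)h=\mathcal R(a_jh)_j$, so $\|p(\boldsymbol T)h\|\le|a|\,\|h\|$. For $a\ne0$ the unit vector $z=\overline a/|a|$ gives $p(z)=|a|$, so $|a|\le\|p\|_\infty$.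

\emph{Degree two.} Write $p(z)=z^{\mathsf T}Az=\sum_{j,k}A_{jk}z_jz_k$ with $A=A^{\mathsf T}$, and factor $A=U\Sigma U^{\mathsf T}$. Let $A\otimes I$ act on $\mathcal H^d$ by $(h_k)_k\mapsto(\sum_kA_{jk}h_k)_j$. Then $p(\boldsymbol T)=\sum_{j,k}A_{jk}T_jT_k=\mathcal R\,(A\otimes I)\,\mathcal C$. Since $U\otimes I$ and $U^{\mathsf T}\otimes I$ are unitary and $\|\Sigma\otimes I\|\le\sigma_1$, we get $\|p(\boldsymbol T)\|\le\sigma_1$. Let $u_1,\ldots,u_d$ be the columns of $U$ and $z=\overline{u_1}$, a unit vector. The $i$-th entry of $U^{\mathsf T}z$ is $u_i^{\mathsf T}\overline{u_1}$, which is $1$ for $i=1$ and $0$ otherwise. Hence $p(z)=(U^{\mathsf T}z)^{\mathsf T}\Sigma\,(U^{\mathsf T}z)=\sigma_1$, and $\sigma_1\le\|p\|_\infty$.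

\emph{Degree $n\ge3$, $d\ge3$.} The monomial $z_1^{n-2}z_2z_3$ involves three variables, so Theorem~\ref{thm:monomials} provides a doubly contractive weighted shift for which \eqref{eq:vN} fails.
\end{proof}

\begin{thebibliography}{1}

\bibitem{DGK}
Soumyadip Dey, Rajeev Gupta, and Surjit Kumar,
\emph{von Neumann Inequality for a class of Doubly Contractive Weighted Shifts},
arXiv:2604.06978 (2026).

\end{thebibliography}
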